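# Zero $\ell$-degree Turán density does not force an $\ell$-vanishing order

## The guess that $\pi_\ell(F)=0$ gives an $\ell$-vanishing order

Fix integers $1\le \ell<k$ and a $k$-uniform hypergraph $F$. Suppose $F$ is so easy to find that it appears in every large $k$-uniform hypergraph in which each set of $\ell$ vertices lies in a positive proportion of all possible edges. What must $F$ look like?

A natural first guess is that $\ell$ goes in and $\ell$ comes out: the vertices of $F$ can be put in a linear order so that any $\ell$ vertices occupy the same ranks in every edge that contains them all. Such an order is called an $\ell$-vanishing order. For $\ell=1$ and $\ell=2$ the guess is correct. We shall see that it is wrong for every pair $k>\ell\ge 3$. The question, in the form "prove or disprove the guess for $\ell\ge 3$", comes from Jiangdong Ai, Laihao Ding, Hong Liu, Haotian Yang, "Vanishing orders, suspensions and zero degree Turán densities", arXiv:2603.05973 (2026).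

## Links, degrees, densities and vanishing orders

We write $[k]=\{1,\dots,k\}$, and $S^{(t)}$ for the collection of all $t$-element subsets of a set $S$. A $k$-uniform hypergraph is called a $k$-graph.

**Definition (link, degree).** Let $H$ be a $k$-graph and $S\subseteq V(H)$ with $|S|<k$. The link $L_H(S)$ is the $(k-|S|)$-graph on $V(H)\setminus S$ with edge set $\{e\setminus S: S\subset e\in E(H)\}$. The degree $d_H(S)=|L_H(S)|$ is its number of edges, and $\delta_\ell(H)$ is the minimum of $d_H(S)$ over all $\ell$-subsets $S$ of $V(H)$.

For example, let $k=3$ and let $H$ have vertices $1,2,3,4$ and edges $123$, $124$. The link of $\{1\}$ has the edges $23,24$, and $d_H(\{1,2\})=2$. Also $\delta_1(H)=1$, attained at the vertex $3$, and $\delta_2(H)=0$ because no edge contains $\{3,4\}$.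

**Definition ($\ell$-degree Turán density).** A $k$-graph $H$ is $F$-free if it contains no copy of $F$, induced or not. Let $\mathrm{ex}_\ell(n,F)$ be the maximum of $\delta_\ell(H)$ over all $n$-vertex $F$-free $k$-graphs $H$, and
$$\pi_\ell(F)=\lim_{n\to\infty}\frac{\mathrm{ex}_\ell(n,F)}{\binom{n-\ell}{k-\ell}}.$$
The limit is known to exist.

So $\pi_\ell(F)=0$ means: for every $\delta>0$ and all large $n$, each $n$-vertex $H$ with $\delta_\ell(H)\ge\delta\binom{n-\ell}{k-\ell}$ contains $F$. If $F$ is a single edge, then clearly $\pi_\ell(F)=0$.

**Definition (vanishing order).** An ordering of a finite set $S$ is a bijection $\sigma:S\to[|S|]$. Let $1\le\ell\le k$. An ordering $\sigma$ of $V(F)$ is an $\ell$-vanishing order of $F$ if there is a coloring $\varphi:V(F)^{(\ell)}\to[k]^{(\ell)}$ such that for every edge $e=\{v_1,\dots,v_k\}$ of $F$ with $\sigma(v_1)<\dots<\sigma(v_k)$ we have $\varphi(\{v_i:i\in\mathcal L\})=\mathcal L$ for every $\mathcal L\in[k]^{(\ell)}$.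

The coloring can be removed from this definition. Given an ordering $\sigma$, an edge $e$ and $S\subseteq e$, let $\mathrm{pos}_e(S)\subseteq[k]$ be the set of ranks of the elements of $S$ inside $e$. The condition on $\varphi$ says exactly that $\varphi(S)=\mathrm{pos}_e(S)$ for every edge $e$ and every $S\in e^{(\ell)}$. Such a $\varphi$ exists precisely when the edges through $S$ agree on the value, since on $\ell$-sets contained in no edge $\varphi$ is arbitrary. Hence

$$\sigma \text{ is } \ell\text{-vanishing} \iff \mathrm{pos}_e(S)=\mathrm{pos}_{e'}(S)\ \text{ whenever } e,e'\in E(F),\ S\subseteq e\cap e',\ |S|=\ell. \tag{1}$$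

For example, take the edges $123$ and $124$ with $k=3$. The order $1,2,3,4$ is $2$-vanishing: the only shared pair $\{1,2\}$ has ranks $\{1,2\}$ in both edges. The order $1,3,2,4$ is not: the pair $\{1,2\}$ has ranks $\{1,3\}$ in $123$ and ranks $\{1,2\}$ in $124$.

Two consequences of (1) will be used. First, if $H$ has an $\ell$-vanishing order, so does every $F\subseteq H$: restrict the order, and ranks inside edges do not change. Second, vanishing for $j$ implies vanishing for $j+1$.

**Lemma 3 (monotonicity).** For $1\le j<k$, a $j$-vanishing order is also $(j+1)$-vanishing.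

*Proof.* Let $T\subseteq e\cap e'$ with $|T|=j+1$. Every element of $T$ lies in some $j$-subset of $T$, so by (1) for $j$,
$$\mathrm{pos}_e(T)=\bigcup_{S\in T^{(j)}}\mathrm{pos}_e(S)=\bigcup_{S\in T^{(j)}}\mathrm{pos}_{e'}(S)=\mathrm{pos}_{e'}(T).$$
This is (1) for $j+1$. $\square$

So a $1$-vanishing order is the strongest demand, and a $k$-vanishing order is no demand at all: two edges sharing $k$ vertices are equal. We shall use the following known results.

**Fact A.** For every $k\ge3$ and every $k$-graph $F$, if $\pi_2(F)=0$ then $F$ has a $2$-vanishing order.

**Fact B.** For all $1\le\ell<k$, if $\pi_\ell(F)=0$ then $F$ has an $(\ell+1)$-vanishing order, and $L_F(S)$ is a $(k-\ell+1)$-partite $(k-\ell+1)$-graph for every $S\in V(F)^{(\ell-1)}$.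

Fact B gives $\ell+1$ where the guess asks for $\ell$. These facts are not needed to refute the guess. They enter only when we determine, at the end, exactly which vanishing orders are forced.

## The guess for $\ell=1$ and $\ell=2$

Let $\ell=1$, and consider the complete $k$-partite $k$-graph $H$ on $n\ge k$ vertices with parts as equal as possible. Each vertex lies in at least $\lfloor n/k\rfloor^{k-1}\ge (n/2k)^{k-1}$ edges, while $\binom{n-1}{k-1}\le n^{k-1}$. So $\delta_1(H)\ge(2k)^{-(k-1)}\binom{n-1}{k-1}$ for all $n\ge k$. If $\pi_1(F)=0$, then for large $n$ this $H$ contains $F$, and therefore $F$ is $k$-partite, with parts $V_1,\dots,V_k$ say. List $V_1$ first, then $V_2$, and so on. Every edge has one vertex in each part, so a vertex of $V_i$ always has rank $i$. This is a $1$-vanishing order with $\varphi(\{v\})=\{i\}$ for $v\in V_i$, so the guess holds for $\ell=1$.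

For $\ell=2$ the guess is Fact A. Here one can also check by hand that $2$ cannot be replaced by $1$.

**Example 4.** Let $k\ge3$, and let $F$ have $k+1$ core vertices and, for each pair of core vertices, one edge consisting of this pair and $k-2$ private new vertices. Then $\pi_2(F)=0$, but $F$ has no $1$-vanishing order.

*No $1$-vanishing order.* If $\varphi$ belongs to a $1$-vanishing order, then two vertices in a common edge have different ranks there, hence different values of $\varphi$. Any two core vertices share an edge, so $k+1$ vertices would need $k+1$ distinct values among the $k$ elements of $[k]^{(1)}$.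

*Density zero.* Let $\delta>0$ and $\delta_2(H)\ge\delta\binom{n-2}{k-2}$ with $n$ large. Take any $k+1$ vertices as the core and treat the pairs one after another. For each pair we want an edge through it whose other $k-2$ vertices avoid all vertices used so far. At most $|V(F)|$ vertices are ever used, so at most $|V(F)|\binom{n}{k-3}=O(n^{k-3})$ edges through the pair are forbidden. This is fewer than $\delta\binom{n-2}{k-2}$ for large $n$, so a choice always exists.

The pattern so far is that $\ell=1$ forces exactly $1$, and $\ell=2$ forces exactly $2$.

## Ordered hosts have small $\ell$-degree once $\ell\ge3$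

The proof for $\ell=1$ suggests a general plan. Find large *hosts*: $k$-graphs $H$ that carry an $\ell$-vanishing order and satisfy $\delta_\ell(H)\ge c\binom{n-\ell}{k-\ell}$ for a fixed $c>0$. If $\pi_\ell(F)=0$, a large host contains $F$, and $F$ inherits the order. For $\ell=1$ the host was the complete $k$-partite $k$-graph. To see what happens for $\ell\ge3$, we isolate what a vanishing order does to two edges that share $\ell$ vertices.

**Lemma 5 (interval lemma).** Let $\sigma$ be an $\ell$-vanishing order of a $k$-graph, let $e,e'$ be edges, and let $S\subseteq e\cap e'$ with $|S|=\ell$. Suppose $b,b'\in S$, and some $v\in e\setminus S$ has $\sigma(v)$ strictly between $\sigma(b)$ and $\sigma(b')$. Then some $y\in e'\setminus S$ has $\sigma(y)$ strictly between $\sigma(b)$ and $\sigma(b')$.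

*Proof.* By (1), $P:=\mathrm{pos}_e(S)=\mathrm{pos}_{e'}(S)$. Inside either edge the elements of $S$ appear in the order given by $\sigma$. So in both edges the first element of $S$ has the smallest rank in $P$, the second has the second smallest, and so on: each element of $S$ has the same rank in $e$ as in $e'$. Let $p,q$ be the common ranks of $b,b'$. In $e$ the vertex $v\notin S$ has a rank $s\notin P$ strictly between $p$ and $q$. Let $y$ be the vertex of rank $s$ in $e'$. Since $s\notin P$, we have $y\notin S$. Since $s$ lies strictly between $p$ and $q$, $\sigma(y)$ lies strictly between $\sigma(b)$ and $\sigma(b')$. $\square$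

**Observation 6.** Let $3\le\ell<k$, and let $H$ be a $k$-graph on $n\ge k$ vertices with an $\ell$-vanishing order. Then $\delta_\ell(H)\le\binom{n-\ell-1}{k-\ell-1}$.

*Proof.* Identify $V(H)$ with $[n]$ through the order, and let $B=\{1,2,\dots,\ell\}$. If no edge contains $B$, then $\delta_\ell(H)=0$. Otherwise let $E=B\cup Z$ be an edge, pick $z\in Z$, and put $S=(B\setminus\{2\})\cup\{z\}$. This is an $\ell$-set, and it contains $1$ and $3$ because $\ell\ge3$. Let $e'$ be any edge containing $S$. Lemma 5 with $e=E$, $b=1$, $b'=3$, $v=2$ gives a vertex of $e'$ strictly between $1$ and $3$, so $2\in e'$. Hence every edge through $S$ contains the $(\ell+1)$-set $S\cup\{2\}$, and $d_H(S)\le\binom{n-\ell-1}{k-\ell-1}$. $\square$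

The bound is the fraction $\frac{k-\ell}{n-\ell}$ of $\binom{n-\ell}{k-\ell}$, and this tends to $0$. So for $\ell\ge3$ there are no hosts of the required kind, and the plan breaks down at its first step. The reason is visible: an $\ell$-set can contain two vertices $b_1,b_3$ with almost no room between them and still be forced, by one edge, to have a vertex between them in every edge. For $\ell\le2$ the argument does not start, because $B$ has no third vertex.

This does not yet refute the guess. It says that a dense $H$ has no $\ell$-vanishing order. A refutation needs one finite $k$-graph that has no such order and that appears in all dense $H$.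

**Theorem 1.** Let $3\le\ell<k$. There is a $k$-graph $G=G_{k,\ell}$ with $\pi_\ell(G)=0$ and without an $\ell$-vanishing order.

Thus the statement "for $k\ge4$, $\ell\ge3$ and $\ell<k$, any $k$-graph $F$ with $\pi_\ell(F)=0$ has an $\ell$-vanishing order" is false for every such pair $(k,\ell)$.

## Overlapping and disjoint intervals

Let us make the mechanism of Observation 6 finite, first for $k=4$, $\ell=3$. Take edges
$$w_1w_2w_3z,\qquad w_1w_3zy,$$
which share $S=\{w_1,w_3,z\}$. If a $3$-vanishing order $\sigma$ puts $w_2$ between $w_1$ and $w_3$, Lemma 5 says that $y$ also lies between $w_1$ and $w_3$. That alone is no contradiction. In Observation 6 it became one because the interval had no room for $y$. In a finite $F$ the order is chosen by an adversary, who can make room.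

The way to defeat the adversary is to make the same $y$ serve two disjoint intervals. Add, with the same $z$ and $y$, the edges
$$w_4w_5w_6z,\qquad w_4w_6zy.$$
If $\sigma(w_1)<\dots<\sigma(w_6)$, then $y$ must lie between $w_1$ and $w_3$ and also between $w_4$ and $w_6$, which is impossible. For general $k$ the set $Y$ that replaces $y$ has $r=k-\ell$ vertices, so we use $r+1$ disjoint intervals.

The adversary still has one escape: an order in which the intervals overlap. For the four edges above, the order
$$w_1,\ w_4,\ w_2,\ w_5,\ y,\ w_3,\ w_6,\ z$$
is $3$-vanishing. Indeed, the only triples in two edges are $\{w_1,w_3,z\}$ and $\{w_4,w_6,z\}$, since every other pair of edges meets in at most two vertices. The first triple has ranks $\{1,3,4\}$ in $w_1w_2w_3z$ (listed $w_1,w_2,w_3,z$) and in $w_1w_3zy$ (listed $w_1,y,w_3,z$). The second has ranks $\{1,3,4\}$ in both of its edges for the same reason.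

So one gadget is not enough. We take a large set $[N]$ and put a gadget on *every* subset $W$ of the appropriate size. Whatever order the adversary picks, it is monotone on some $W$, and there the intervals are disjoint. We use:

**Erdős–Szekeres theorem.** Every sequence of $(t-1)^2+1$ distinct real numbers has a monotone (increasing or decreasing) subsequence of length $t$.

## The $k$-graph $G_{k,\ell}$ and its lack of an $\ell$-vanishing order

Fix $3\le\ell<k$ and put
$$r=k-\ell\ge1,\qquad t=\ell(r+1),\qquad N=(t-1)^2+1.$$

For a $t$-element set $W=\{w_1<\dots<w_t\}$ of linearly ordered elements and $a\in[r+1]$, the $a$-th block of $W$ and its reduced version are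
$$B_a(W)=\{w_{(a-1)\ell+1},\dots,w_{a\ell}\}=\{b_1^a<b_2^a<\dots<b_\ell^a\},\qquad B_a^-(W)=B_a(W)\setminus\{b_2^a\}.$$
The vertex $b_3^a$ exists because $\ell\ge3$, and it lies in $B_a^-(W)$.

**Definition (the $k$-graph $G$).** The vertex set consists of $[N]$ and, for every $W\in[N]^{(t)}$, two sets $Z_W,Y_W$ of size $r$. All these sets are pairwise disjoint and disjoint from $[N]$. Fix a vertex $z_W\in Z_W$. For every $W\in[N]^{(t)}$ and $a\in[r+1]$, $G$ has the two edges
$$E_a^W=B_a(W)\cup Z_W,\qquad \hat E_a^W=B_a^-(W)\cup\{z_W\}\cup Y_W.$$

Their sizes are $\ell+r=k$ and $(\ell-1)+1+r=k$. Both contain the $\ell$-set $S_a^W=B_a^-(W)\cup\{z_W\}$, and $\hat E_a^W\setminus S_a^W=Y_W$. The vertex $z_W$ is there to bring the common part back to $\ell$ vertices after $b_2^a$ has been removed.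

For $k=4$, $\ell=3$ we get $r=1$, $t=6$, $N=26$. For each $6$-set $w_1<\dots<w_6$ of $[26]$ we add two vertices $z,y$ and the edges $w_1w_2w_3z$, $w_4w_5w_6z$, $w_1w_3zy$, $w_4w_6zy$.

**Proposition 7.** $G$ has no $\ell$-vanishing order.

*Proof.* Suppose $\sigma$ is an $\ell$-vanishing order of $G$.

**Step 1: a set $W$ with disjoint intervals.** The sequence $\sigma(1),\dots,\sigma(N)$ consists of distinct numbers. By the Erdős–Szekeres theorem it has a monotone subsequence of length $t$. Let $W\in[N]^{(t)}$ be its set of indices, and drop $W$ from the notation. Let $I_a$ be the set of integers strictly between $\sigma(b_1^a)$ and $\sigma(b_3^a)$. Since $\sigma$ is monotone on $W$, increasing or decreasing, and $B_1,\dots,B_{r+1}$ are consecutive blocks of $W$, the sets $I_1,\dots,I_{r+1}$ are pairwise disjoint. Monotonicity also gives $\sigma(b_2^a)\in I_a$.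

**Step 2: each interval contains a vertex of $Y$.** Apply Lemma 5 with $e=E_a$, $e'=\hat E_a$, $S=S_a$, $b=b_1^a$, $b'=b_3^a$ and $v=b_2^a$. Its hypotheses hold: $b_1^a,b_3^a\in S_a$, and $b_2^a\in E_a\setminus S_a$ has $\sigma(b_2^a)\in I_a$. So some $y\in\hat E_a\setminus S_a=Y$ has $\sigma(y)\in I_a$.

**Step 3: counting.** The $r+1$ sets $I_a$ are disjoint and each contains $\sigma(y)$ for some $y\in Y$. Hence $|Y|\ge r+1$, contradicting $|Y|=r$. $\square$

## Common extensions of many blocks, and $\pi_\ell(G)=0$

**Proposition 8.** $\pi_\ell(G)=0$.

Let $0<\delta\le1$. We show that for all sufficiently large $n$, every $k$-graph $H$ on $V=[n]$ with $\delta_\ell(H)\ge\delta\binom{n-\ell}{r}$ contains $G$. This gives $\pi_\ell(G)\le\delta$ for every such $\delta$, hence $\pi_\ell(G)=0$.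

The delicate requirement is that the blocks of one $W$ share the same $Z$ and the same $Y$. For prescribed blocks this cannot simply be read off from the degree condition: each block has many extensions, but the families of extensions of $r+1$ given blocks might have nothing in common. If we start with very many blocks, however, then by averaging *some* $r+1$ of them have many common extensions. So each large set contains at least one suitable $W$. Ramsey's theorem then upgrades "at least one" to "all $W$ inside some $N$-set". We use it in this form.

**Ramsey's theorem.** For given $t,N,m$ and all sufficiently large $n$, whenever each $t$-subset of an $n$-set is called good or bad, there is an $N$-subset all of whose $t$-subsets are good or an $m$-subset all of whose $t$-subsets are bad.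

**Step 1: parameters and good sets.** This step makes precise what a suitable $W$ is. Put
$$s=\left\lceil\frac{16(r+1)}{\delta^2}\right\rceil,\qquad m=\ell s,\qquad \eta=\frac{\delta^2}{16\binom{s}{r+1}}.$$
For $W\in V^{(t)}$, ordered as a subset of $[n]$, let $\mathcal G(W)$ be the set of pairs $(Z,Y)$ of disjoint $r$-subsets of $V\setminus W$ such that for every $a\in[r+1]$
$$B_a(W)\cup Z\in E(H)\quad\text{and}\quad B_a^-(W)\cup\{\min Z\}\cup Y\in E(H).\tag{2}$$
Call $W$ *good* if $|\mathcal G(W)|\ge\eta\binom nr^2$, and *bad* otherwise. The vertex $\min Z$ will play the role of $z_W$.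

We take $n$ large enough that
$$\delta\binom{n-\ell}{r}-(m+r)\binom{n}{r-1}\ \ge\ \frac\delta2\binom nr.\tag{3}$$
This holds for all large $n$, because $\binom{n-\ell}{r}/\binom nr\to1$ and $\binom{n}{r-1}/\binom nr=\frac{r}{n-r+1}\to0$.

**Step 2: an averaging lemma.** It is the tool for finding extensions common to many blocks, and we shall use it twice.

**Lemma 9.** Let $\mathcal U$ be a finite set, $M\ge|\mathcal U|$ with $M>0$, and let $\mathcal U_1,\dots,\mathcal U_q\subseteq\mathcal U$, $q\ge1$, each have at least $\frac\delta2M$ elements. Then at least $\frac\delta4M$ elements of $\mathcal U$ lie in at least $\frac{\delta q}4$ of the sets $\mathcal U_i$.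

*Proof.* Let $p$ be the number of such elements. Count pairs $(u,i)$ with $u\in\mathcal U_i$. There are at least $\frac\delta2 qM$ of them. Each of the $p$ elements contributes at most $q$, and every other element, of which there are at most $M$, contributes at most $\frac{\delta q}4$. So $\frac\delta2qM\le pq+\frac{\delta q}4M$, which gives $p\ge\frac\delta4M$. $\square$

**Step 3: every $m$-set contains a good $t$-set.** This rules out the second alternative in Ramsey's theorem.

**Claim 10.** If $n$ satisfies (3), every $X\in V^{(m)}$ contains a good $t$-subset.

*Proof.* Split $X$, in increasing order, into $s$ consecutive blocks $B_1,\dots,B_s$ of size $\ell$. Let $b_2^a$ be the second smallest element of $B_a$, and put $B_a^-=B_a\setminus\{b_2^a\}$.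

*Choosing $Z$.* For $a\in[s]$, the set $B_a$ lies in at least $\delta\binom{n-\ell}{r}$ edges. At most $m\binom{n}{r-1}$ of these meet $X\setminus B_a$: choose a vertex there, then the remaining $r-1$ vertices. By (3), at least $\frac\delta2\binom nr$ sets $Z\in(V\setminus X)^{(r)}$ satisfy $B_a\cup Z\in E(H)$. For $Z\in(V\setminus X)^{(r)}$ let $A_Z=\{a\in[s]:B_a\cup Z\in E(H)\}$. Lemma 9 with $\mathcal U=(V\setminus X)^{(r)}$, $M=\binom nr$ and $q=s$ shows that at least $\frac\delta4\binom nr$ sets $Z$ satisfy $|A_Z|\ge\frac{\delta s}4$.

*Choosing $Y$.* Fix $Z$ with $|A_Z|\ge\frac{\delta s}4$. For $a\in A_Z$, the set $B_a^-\cup\{\min Z\}$ has exactly $\ell$ elements, so it too lies in at least $\delta\binom{n-\ell}{r}$ edges. At most $(m+r)\binom{n}{r-1}$ of these contain a further vertex of $X\cup Z$, because $|X\cup Z|=m+r$. By (3), at least $\frac\delta2\binom nr$ sets $Y\in(V\setminus(X\cup Z))^{(r)}$ satisfy $B_a^-\cup\{\min Z\}\cup Y\in E(H)$. Let $A_{Z,Y}$ be the set of $a\in A_Z$ for which this holds. Lemma 9 with $\mathcal U=(V\setminus(X\cup Z))^{(r)}$, $M=\binom nr$ and $q=|A_Z|$ shows that at least $\frac\delta4\binom nr$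 sets $Y$ satisfy
$$|A_{Z,Y}|\ \ge\ \frac\delta4|A_Z|\ \ge\ \frac{\delta^2s}{16}\ \ge\ r+1.$$

*Choosing the blocks.* Altogether at least $\frac\delta4\binom nr\cdot\frac\delta4\binom nr=\frac{\delta^2}{16}\binom nr^2$ pairs $(Z,Y)$ have $|A_{Z,Y}|\ge r+1$. For each of them choose an $(r+1)$-subset of $A_{Z,Y}\subseteq[s]$. There are $\binom s{r+1}$ possible subsets, so some $\{a_1<\dots<a_{r+1}\}$ is chosen for at least $\eta\binom nr^2$ pairs. Put $W=B_{a_1}\cup\dots\cup B_{a_{r+1}}$, a $t$-subset of $X$. The blocks are consecutive in $X$, so they appear one after another in $W$. Therefore $B_i(W)=B_{a_i}$ and $B_i^-(W)=B_{a_i}^-$ for each $i\in[r+1]$. All these pairs satisfy (2), and $Z,Y$ are disjoint from each other and from $X\supseteq W$. So they lie in $\mathcal G(W)$, and $W$ is good. $\square$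

**Step 4: an $N$-set all of whose $t$-subsets are good.** This gives the image of $[N]$. Let $n$ also be large enough for Ramsey's theorem with the parameters $t,N,m$. An $m$-set with only bad $t$-subsets would contradict Claim 10. Hence there is $X_0\in V^{(N)}$ all of whose $t$-subsets are good. Map $[N]\subset V(G)$ to $X_0$ by the increasing bijection. It takes blocks of $W\in[N]^{(t)}$ to blocks of the image of $W$, and the second smallest vertex of each block to the second smallest vertex.

**Step 5: disjoint choices of the $Z$'s and $Y$'s.** Here we use that each good set has very many pairs, not just one. Process the sets $W\in X_0^{(t)}$ one by one. For each we want $(Z,Y)\in\mathcal G(W)$ such that $Z\cup Y$ avoids the set $U$ consisting of $X_0$ and all sets chosen earlier. Always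
$$|U|\le u:=N+2r\binom Nt .$$
The number of pairs $(Z,Y)$ of $r$-sets for which $Z\cup Y$ meets $U$ is at most
$$2u\binom{n-1}{r-1}\binom nr=\frac{2ur}{n}\binom nr^2.$$
Indeed, one chooses which of the two sets meets $U$, then a vertex of $U$ in it, then its other $r-1$ vertices, then the other set. Moreover $\binom{n-1}{r-1}=\frac rn\binom nr$. Since $u,r,\eta$ do not depend on $n$, we may also assume $n>2ur/\eta$. Then the bound is less than $\eta\binom nr^2\le|\mathcal G(W)|$, and a suitable pair exists.

**Step 6: the copy of $G$.** If $W$ is the image of $W'\in[N]^{(t)}$ and $(Z,Y)$ is the pair chosen for $W$, map $Z_{W'}$ bijectively to $Z$ with $z_{W'}\mapsto\min Z$, and $Y_{W'}$ bijectively to $Y$. The map on $V(G)$ is injective, because $Z$ and $Y$ are disjoint and all choices avoid $X_0$ and each other. By (2), the edges $E_a^{W'}$ and $\hat E_a^{W'}$ are mapped to edges of $H$. So $H$ contains $G$, which proves Proposition 8. $\square$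

Propositions 7 and 8 together prove Theorem 1. $\blacksquare$

## Which $j$-vanishing orders are forced by $\pi_\ell(F)=0$

By Lemma 3, for given $k$ and $\ell$ the values $j$ for which $\pi_\ell(F)=0$ forces a $j$-vanishing order are closed upward. Theorem 1, together with the quoted facts, locates the threshold.

**Theorem 2.** Let $1\le\ell<k$ and $1\le j\le k$. The implication "$\pi_\ell(F)=0\Rightarrow F$ has a $j$-vanishing order, for every $k$-graph $F$" holds if and only if $j\ge j^*(\ell)$, where $j^*(1)=1$, $j^*(2)=2$ and $j^*(\ell)=\ell+1$ for all $\ell\ge3$. Moreover, for $\ell\ge3$ the $k$-graph $G$ of Theorem 1 satisfies $\pi_\ell(G)=0<\pi_{\ell-1}(G)$.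

*Proof.*

**Step 1: the implication holds for $j\ge j^*(\ell)$.** By Lemma 3 it suffices to treat $j=j^*(\ell)$. For $\ell=1$, if $\pi_1(F)=0$ then $F$ is $k$-partite: this is Fact B with $S=\emptyset$, and we also derived it from the complete $k$-partite host. Listing the parts one after another gives a $1$-vanishing order, as we saw. For $\ell=2$ we have $k\ge3$, and the implication is Fact A. For $\ell\ge3$ it is the first part of Fact B.

**Step 2: the implication fails for $1\le j<j^*(\ell)$.** For $\ell\ge3$ we have $j\le\ell$. If $G$ had a $j$-vanishing order, it would have an $\ell$-vanishing order by Lemma 3, contradicting Theorem 1. Since $\pi_\ell(G)=0$, the implication fails. For $\ell=2$ we have $j=1$, and Example 4 is a $k$-graph with $\pi_2=0$ and no $1$-vanishing order. For $\ell=1$ there is no $j$ to consider.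

**Step 3: $\pi_{\ell-1}(G)>0$ for $\ell\ge3$.** If $\pi_{\ell-1}(G)=0$, then Fact B with $\ell-1$ in place of $\ell$ would give $G$ an $\ell$-vanishing order, contradicting Theorem 1. So $\pi_{\ell-1}(G)>0=\pi_\ell(G)$. $\blacksquare$
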